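\title{Semilinear Dirichlet energies whose level sets have no isolated points}

\begin{abstract}
Let $\Omega\subset\mathbb{R}^n$, $n\ge3$, be a nonempty bounded open set and let $1<q<\frac{n+2}{n-2}$. We construct a Carath\'eodory function $f(x,\xi)$ of growth at most $1+|\xi|^q$ such that, for every $\lambda>0$, the energy functional of the problem $-\Delta u=\lambda f(x,u)$ on $W^{1,2}_0(\Omega)$ is unbounded below and none of its level sets has an isolated point, either in the topology of sequentially weakly open sets or in the norm topology. This answers a question of Ricceri affirmatively, and the condition $q>1$ is necessary. For subcritical $f$, the isolated points of level sets are exactly the strict local minima, and local minima exist for all small $\lambda$. In our example a strong sublinear absorption forces every local minimum to vanish on infinitely many shrinking annuli, and reversing its sign inside one annulus produces nearby points of the same energy.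
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $n\ge3$, $\Omega\subset\mathbb{R}^n$ is a nonempty bounded open set, and $X=W^{1,2}_0(\Omega)$ is the closure of $C_c^\infty(\Omega)$ in $W^{1,2}(\Omega)$. We put
\[
\langle u,v\rangle=\int_\Omega\nabla u\cdot\nabla v,\qquad \|u\|=\langle u,u\rangle^{1/2},
\]
and fix a Poincar\'e constant $C_P$, so that $\|u\|_{L^2(\Omega)}\le C_P\|u\|$ for $u\in X$. With this inner product $X$ is an infinite-dimensional Hilbert space.

A function $f\colon\Omega\times\mathbb{R}\to\mathbb{R}$ is \emph{Carath\'eodory} if it is measurable in $x$ for every $\xi$ and continuous in $\xi$ for almost every $x$. For $q>0$ let $\mathcal{A}_q$ be the class of Carath\'eodory functions with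
\begin{equation}\label{eq:growth}
C_f:=\sup_{(x,\xi)\in\Omega\times\mathbb{R}}\frac{|f(x,\xi)|}{1+|\xi|^q}<+\infty .
\end{equation}
For $0<q\le\frac{n+2}{n-2}$ and $f\in\mathcal{A}_q$ put $F(x,\xi)=\int_0^\xi f(x,s)\,ds$ and, for $u\in X$,
\[
\Phi_f(u)=\int_\Omega F(x,u(x))\,dx,\qquad J_f(u)=\tfrac12\|u\|^2-\Phi_f(u).
\]
The functional $J_f$ is continuously G\^ateaux differentiable, and its critical points are the weak solutions of $-\Delta u=f(x,u)$ in $\Omega$, $u|_{\partial\Omega}=0$. For $\lambda>0$ we have $J_{\lambda f}=\frac12\|\cdot\|^2-\lambda\Phi_f$. We call $f$ \emph{subcritical} if $f\in\mathcal{A}_q$ for some $q<\frac{n+2}{n-2}$.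

Let $\tau_s$ be the topology of sequentially weakly open sets: $U\in\tau_s$ if and only if, for every $u\in U$ and every sequence $u_k\rightharpoonup u$, one has $u_k\in U$ for all large $k$. Every $\tau_s$-open set is norm-open, because norm convergence implies weak convergence. The converse fails badly. If $(e_k)$ is an orthonormal sequence, then $u+te_k\rightharpoonup u$ for every $t>0$, so every nonempty $\tau_s$-open set is unbounded. A statement that holds ``$\tau_s$-locally'' therefore looks much stronger than one that holds in a small ball.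

For a topology $\tau$ on $X$, a point $u$ is a \emph{$\tau$-local minimum} of $J$ if $J(v)\ge J(u)$ for all $v$ in some $U\in\tau$ containing $u$, and it is \emph{strict} if $U$ can be chosen with $J(v)>J(u)$ for $v\in U\setminus\{u\}$. A point $u\in E\subset X$ is \emph{$\tau$-isolated} in $E$ if $U\cap E=\{u\}$ for some $U\in\tau$.

A result of Ricceri states that for every subcritical $f$ there is $\lambda^*>0$ such that $J_{\lambda^*f}$ has a $\tau_s$-local minimum. A strict $\tau_s$-local minimum is a $\tau_s$-isolated point of its level set, so it is natural to ask whether isolated points are as unavoidable as local minima. Say that $f$ has \emph{property} (P) if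
\begin{quote}
for each $\lambda>0$ and each $r\in\mathbb{R}$, the functional $J_{\lambda f}$ is unbounded below and the set $J_{\lambda f}^{-1}(r)$ has no $\tau_s$-isolated points.
\end{quote}
The question, posed in \cite{Ricceri}, is: \emph{is there a subcritical $f$ with property} (P)? Unboundedness below excludes global minima, so the question concerns minima that are only local.

The simplest cases suggest a negative answer. For $f=0$ the functional $\frac12\|u\|^2$ is bounded below and its level set at height $0$ is the single point $0$. For $f(x,\xi)=|\xi|^{q-1}\xi$ with $1<q<\frac{n+2}{n-2}$, the functional $J_{\lambda f}(u)=\frac12\|u\|^2-\frac{\lambda}{q+1}\int|u|^{q+1}$ tends to $-\infty$ along every ray, but the Sobolev inequality gives $J_{\lambda f}(u)\ge\frac12\|u\|^2-\lambda C\|u\|^{q+1}>0$ for small $u\ne0$. So $0$ is norm-isolated in $J_{\lambda f}^{-1}(0)$, and by Theorem~\ref{thm:C} below it is also $\tau_s$-isolated. In general, property (P) requires every local minimum, for every $\lambda$, to be a limit of other points of the same level. A degeneracy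 that survives every change of $\lambda$ should come from a symmetry. A general $\Omega$ has none, and the symmetry $u\mapsto-u$ of an odd $f$ gives only one companion of $u$, at distance $2\|u\|$. Nevertheless the answer is affirmative.

\begin{theorem}\label{thm:A}
Let $1<q<\frac{n+2}{n-2}$. There is $f\in\mathcal{A}_q$, odd in $\xi$, such that for each $\lambda>0$ and $r\in\mathbb{R}$ the functional $J_{\lambda f}$ is unbounded below, and the set $J_{\lambda f}^{-1}(r)$ is nonempty and has no isolated points, neither in $\tau_s$ nor in the norm topology.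
\end{theorem}

The function $f$ is explicit: it is given by \eqref{eq:f} with the constants \eqref{eq:KM} and \eqref{eq:choice}.

\begin{theorem}\label{thm:B}
Let $0<q\le\frac{n+2}{n-2}$. A function $f\in\mathcal{A}_q$ with property \textup{(P)} exists if and only if $q>1$.
\end{theorem}

\begin{theorem}\label{thm:C}
Let $f\in\mathcal{A}_q$ with $q<\frac{n+2}{n-2}$.
\begin{enumerate}
\item For each $\lambda>0$, the local minima of $J_{\lambda f}$ for $\tau_s$ and for the norm coincide, and so do the strict local minima. A point $u$ is $\tau_s$-isolated in $J_{\lambda f}^{-1}(J_{\lambda f}(u))$ if and only if it is norm-isolated there, if and only if it is a strict local minimum of $J_{\lambda f}$.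
\item For all sufficiently small $\lambda>0$, the functional $J_{\lambda f}$ has a $\tau_s$-local minimum.
\end{enumerate}
\end{theorem}

So in Theorem~\ref{thm:A} ``no isolated points'' cannot be improved to ``no $\tau_s$-local minima'': minima exist for all small $\lambda$, but in the example none of them is strict.

Section~\ref{sec:C} proves Theorem~\ref{thm:C}, which reduces the question to finding $f$ without strict norm-local minima. Section~\ref{sec:models} shows the two mechanisms of the construction in model cases: reversing the sign of a minimum on a small detached piece, and forcing such pieces to exist by absorption. Sections~\ref{sec:f} and~\ref{sec:barrier} carry this out in a general $\Omega$, uniformly in $\lambda$, and Section~\ref{sec:end} completes the proofs.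

\section{Isolated points and strict local minima}\label{sec:C}

We use the Sobolev and Rellich--Kondrachov theorems in the following form: for $1\le\sigma\le\frac{2n}{n-2}$ there is $C$ with $\|u\|_{L^\sigma(\Omega)}\le C\|u\|$ on $X$, and for $\sigma<\frac{2n}{n-2}$ every weakly convergent sequence in $X$ converges in $L^\sigma(\Omega)$. No regularity of $\partial\Omega$ is needed for $W^{1,2}_0$.

\begin{lemma}\label{lem:basic}
Let $f\in\mathcal{A}_q$ with $q<\frac{n+2}{n-2}$, and let $\lambda>0$.
\begin{enumerate}
\item $\Phi_f$ is bounded on bounded sets and sequentially weakly continuous. Hence $J_{\lambda f}$ is norm-continuous and sequentially weakly lower semicontinuous.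
\item If $w$ is a norm-local minimum of $J_{\lambda f}$, then $\langle w,\psi\rangle=\lambda\int_\Omega f(x,w)\psi$ for all $\psi\in X$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) By \eqref{eq:growth}, $|F(x,\xi)-F(x,\eta)|\le C_f(1+|\xi|^q+|\eta|^q)|\xi-\eta|$. H\"older's inequality with exponents $\frac{q+1}q$ and $q+1$ gives
\[
|\Phi_f(u)-\Phi_f(v)|\le C_f\Big(|\Omega|^{q/(q+1)}+\|u\|_{L^{q+1}}^q+\|v\|_{L^{q+1}}^q\Big)\|u-v\|_{L^{q+1}} .
\]
Taking $v=0$ gives boundedness on bounded sets. Since $q+1<\frac{2n}{n-2}$, a weakly convergent sequence converges in $L^{q+1}$, which gives weak continuity. The norm is weakly lower semicontinuous, and the last claim follows.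

(2) For almost every $x$, the function $t\mapsto F(x,w+t\psi)$ has derivative $f(x,w+t\psi)\psi$, which for $|t|\le1$ is bounded by $C_f\big(1+(|w|+|\psi|)^q\big)|\psi|$. This bound is integrable by H\"older's inequality, so we may differentiate under the integral sign. The derivative of $t\mapsto J_{\lambda f}(w+t\psi)$ at its local minimum $t=0$ vanishes.
\end{proof}

The proof of Theorem~\ref{thm:C} rests on the identity
\begin{equation}\label{eq:expand}
J_{\lambda f}(v)-J_{\lambda f}(u)=\tfrac12\|v-u\|^2+\langle u,v-u\rangle-\lambda\big(\Phi_f(v)-\Phi_f(u)\big).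
\end{equation}
The last two terms are sequentially weakly continuous in $v$ and vanish at $v=u$, so they are small on a $\tau_s$-neighborhood of $u$; the first term is positive and measures the norm distance.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Write $J=J_{\lambda f}$.

\emph{The minima coincide.} Since $\tau_s$-open sets are norm-open, a (strict) $\tau_s$-local minimum is a (strict) norm-local minimum. Conversely, suppose $J(v)\ge J(u)$ whenever $\|v-u\|<\rho$, respectively $J(v)>J(u)$ whenever $0<\|v-u\|<\rho$. Choose $\varepsilon>0$ with $(1+\lambda)\varepsilon<\rho^2/2$ and put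
\[
U=\{v\in X:\ \Phi_f(v)<\Phi_f(u)+\varepsilon,\ \ \langle u,v-u\rangle>-\varepsilon\}.
\]
Then $u\in U$, and $U\in\tau_s$, because both strict inequalities involve sequentially weakly continuous functions of $v$ and so persist along weakly convergent sequences. If $v\in U$ and $\|v-u\|\ge\rho$, then \eqref{eq:expand} gives $J(v)-J(u)>\frac{\rho^2}2-\varepsilon-\lambda\varepsilon>0$. For $v\in U$ with $\|v-u\|<\rho$ the hypothesis applies. So $u$ is a (strict) minimum of $J$ on $U$.

\emph{A norm-isolated point of a level set is a strict norm-local minimum.} Let $r=J(u)$ and let $\delta>0$ be such that $J\ne r$ on $B'=\{v:0<\|v-u\|<\delta\}$. The set $B'$ is connected: two of its points lie with $u$ in a plane, and a punctured disk is connected. As $J$ is continuous, $J-r$ has constant sign on $B'$, so $u$ is a strict local minimum or a strict local maximum. To exclude the second case, let $(e_k)$ be an orthonormal sequence. Then $u+\frac\delta2e_k\in B'$ and $u+\frac\delta2e_k\rightharpoonup u$, so \eqref{eq:expand} gives $J(u+\frac\delta2e_k)\to r+\frac{\delta^2}8>r$.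 The sign is positive.

\emph{The equivalences.} A $\tau_s$-isolated point of $J^{-1}(J(u))$ is norm-isolated, because $\tau_s$-open sets are norm-open. A norm-isolated point is a strict norm-local minimum, hence a strict $\tau_s$-local minimum, by the two steps above. A strict $\tau_s$-local minimum is $\tau_s$-isolated in its level set by definition. This proves (1).

\emph{Existence for small $\lambda$.} Let $s=\sup_{\|u\|\le1}\Phi_f(u)$, which is finite by Lemma~\ref{lem:basic}, and let $\lambda>0$ satisfy $\lambda s<\frac12$. A minimizing sequence for $J$ on the closed unit ball has a subsequence converging weakly to some $u_0$ in the ball, and $u_0$ minimizes $J$ there by lower semicontinuity. From $J(u_0)\le J(0)=0$ we get $\frac12\|u_0\|^2\le\lambda\Phi_f(u_0)\le\lambda s<\frac12$. So $u_0$ lies in the open ball and is a norm-local minimum; by (1) it is a $\tau_s$-local minimum.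
\end{proof}

From now on ``local minimum'' refers to the norm topology. By Theorem~\ref{thm:C}, a subcritical $f$ has property (P) exactly when, for every $\lambda>0$, $J_{\lambda f}$ is unbounded below and has no strict local minimum.

\section{Two model computations}\label{sec:models}

We shall use the following standard facts on a bounded open set $G$, for $u,v\in W^{1,2}(G)$. If $h\in C^1(\mathbb{R})$ has bounded derivative, then $h(u)\in W^{1,2}(G)$ and $\nabla h(u)=h'(u)\nabla u$. The functions $|u|$ and $u_+=\max(u,0)$ lie in $W^{1,2}(G)$, with $\nabla|u|=\operatorname{sgn}(u)\nabla u$ and $\nabla u_+=\mathbf{1}_{\{u>0\}}\nabla u$, and $\nabla u=0$ a.e.\ on $\{u=0\}$. If $u$ and $v$ are bounded, or if $v\in C_c^\infty(G)$, then $uv\in W^{1,2}(G)$ and the product rule holds. If $u$ vanishes a.e.\ outside a compact subset of $G$, its mollifications lie in $C_c^\infty(G)$, converge to $u$ in $W^{1,2}$, and are nonnegative when $u\ge0$; in particular $u\in W^{1,2}_0(G)$.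

\subsection*{Reversing the sign on a detached piece}

If $f$ is odd and a function $w$ splits into pieces that each belong to $X$, then the sign can be reversed on one piece without changing the energy. With infinitely many nonzero pieces, the reversed functions accumulate at $w$. A term $|\xi|^p$ with $p<2$ in $F$ guarantees that the pieces of a local minimum are nonzero, because near $0$ it dominates the quadratic term.

\begin{lemma}\label{lem:flip}
Let $f$ be subcritical and odd in $\xi$, let $\lambda>0$ and $1<p<2$, and let $w$ be a local minimum of $J=J_{\lambda f}$. Let $G_1,G_2,\dots$ be pairwise disjoint open subsets of $\Omega$ such that, for every $j$,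
\begin{enumerate}
\item[(i)] $w_j:=w\mathbf{1}_{G_j}$ belongs to $X$ and $\nabla w_j=\mathbf{1}_{G_j}\nabla w$ a.e.;
\item[(ii)] there is a nonempty open set $S_j\subset G_j$ with $F(x,\xi)\ge\frac1p|\xi|^p$ for $x\in S_j$, $\xi\in\mathbb{R}$.
\end{enumerate}
Then the functions $w^{(j)}=w-2w_j$ satisfy $w^{(j)}\ne w$, $J(w^{(j)})=J(w)$ and $\|w^{(j)}-w\|\to0$. In particular $w$ is not a strict local minimum.
\end{lemma}

\begin{proof}
Suppose $w_j=0$. Then $w=0$ and $\nabla w=0$ a.e.\ in $G_j$. Take $0\ne\varphi\in C_c^\infty(S_j)$ and $t>0$. We have $\langle w,\varphi\rangle=0$, and $F(x,w+t\varphi)=F(x,w)+F(x,t\varphi)$ a.e., because at almost every point one of $w$, $\varphi$ vanishes and $F(x,0)=0$. Hence, by (ii),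
\[
J(w+t\varphi)-J(w)\le\frac{t^2}2\|\varphi\|^2-\frac{\lambda t^p}p\int|\varphi|^p .
\]
Since $p<2$, the right side is negative for all small $t>0$, contrary to the minimality of $w$. So $w_j\ne0$ and $w^{(j)}\ne w$.

By (i), $w^{(j)}\in X$; it equals $-w$ on $G_j$ and $w$ elsewhere, and its gradient equals $-\nabla w$ on $G_j$ and $\nabla w$ elsewhere. Thus $|w^{(j)}|=|w|$ and $|\nabla w^{(j)}|=|\nabla w|$ a.e. As $f$ is odd, $F(x,\cdot)$ is even, so $J(w^{(j)})=J(w)$. Finally $\|w^{(j)}-w\|^2=4\int_{G_j}|\nabla w|^2$, and these numbers have sum at most $4\|w\|^2$ because the $G_j$ are disjoint. So they tend to $0$.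
\end{proof}

\begin{example}\label{ex:components}
Suppose that $\Omega$ has infinitely many connected components $G_1,G_2,\dots$, for instance disjoint balls. Let $0<\beta<1<q<\frac{n+2}{n-2}$, $p=1+\beta$, and $f(x,\xi)=|\xi|^{\beta-1}\xi+|\xi|^{q-1}\xi$ with $f(x,0)=0$. Then $F(x,\xi)=\frac1p|\xi|^p+\frac1{q+1}|\xi|^{q+1}$, so (ii) holds with $S_j=G_j$. Condition (i) holds for every $w\in X$. Indeed, for $w\in C_c^\infty(\Omega)$ we have $w\mathbf{1}_{G_j}\in C_c^\infty(G_j)$, since $G_j$ is open and closed in $\Omega$; the map $w\mapsto w\mathbf{1}_{G_j}$ does not increase the norm, so (i) passes to the closure $X$. By Lemma~\ref{lem:flip}, $J_{\lambda f}$ has no strict local minimum for any $\lambda>0$, and $J_{\lambda f}(t\varphi)\to-\infty$ as $t\to\infty$ for $\varphi\ne0$, because $q+1>2$. So $f$ has property (P).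
\end{example}

When $\Omega$ is connected, condition (i) fails for a general $w$: cutting $w$ along $\partial G_j$ creates a jump. It does hold if $G_j$ is a ball and $w$ vanishes on an annulus around it. So $f$ must force every local minimum to vanish on infinitely many annuli.

\subsection*{Absorption forces vanishing}

A term $-A|\xi|^{\beta-1}\xi$ in $f$, with $0<\beta<1$ and $A$ large, makes bounded solutions vanish identically on open sets. The mechanism is visible in one variable.

\begin{example}\label{ex:dead}
Let $0<\beta<1$, $m=\frac2{1-\beta}$, $A>0$, $M>0$, and $\kappa=\big(\frac{A}{m(m-1)}\big)^{1/(1-\beta)}$. Let $0<s<L$ satisfy $\kappa(L-s)^m\ge M$; for given $s$, $L$, $M$ this holds once $A$ is large. \emph{If $N\in C^2([-L,L])$ satisfies $0\le N\le M$ and $N''\ge AN^\beta$, then $N=0$ on $[-s,s]$.}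

To see this, put $V(t)=\kappa(|t|-s)_+^m$. It is $C^2$ because $m>2$. Since $\beta m=m-2$ and $\kappa m(m-1)=A\kappa^\beta$, we have
\[
V''=\kappa m(m-1)(|t|-s)_+^{m-2}=AV^\beta .
\]
If $N-V$ had a positive maximum at $t_0$, then $|t_0|<L$, because $V(\pm L)\ge M\ge N(\pm L)$, and so $0\ge(N-V)''(t_0)\ge A\big(N(t_0)^\beta-V(t_0)^\beta\big)>0$, which is absurd. Hence $N\le V$, and $V=0$ on $[-s,s]$.

The condition $\beta<1$ cannot be dropped: for $\beta=1$ the function $N(t)=M\cosh(\sqrt A\,t)/\cosh(\sqrt A\,L)$ satisfies $N''=AN$ and $0<N\le M$, however large $A$ is.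
\end{example}

To combine the two examples, three difficulties must be met. The absorption constant $A$ is chosen in terms of an upper bound $M$, so $M$ must not depend on $A$. A single $f$ must serve all $\lambda>0$, so $\lambda$ must be removed from the estimates. And the sets $S_j$ of Lemma~\ref{lem:flip}, where the sublinear term acts as a source, sit inside the absorbing region, so the comparison function must accommodate them. Section~\ref{sec:f} deals with the first two points, Section~\ref{sec:barrier} with the third.

\section{The nonlinearity and a uniform bound for local minima}\label{sec:f}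

Fix $1<q<\frac{n+2}{n-2}$ and $\beta\in(0,1)$, and put
\[
p=1+\beta\in(1,2),\qquad m=\frac2{1-\beta}>2,\qquad\text{so that }\beta m=m-2 .
\]
Let $B(x,s)$ denote an open ball. Choose $x_0\in\Omega$ and $R>0$ with $B(x_0,5R)\subset\Omega$, write $B_s=B(x_0,s)$, and fix a unit vector $e$. The ball $D=B(x_0+4Re,R)$ lies in $B_{5R}$ and is disjoint from $B_{2R}$. For $j\ge1$ put
\[
x_j=x_0+2^{-j-1}Re,\qquad\rho_j=2^{-j-4}R,\qquad G_j=B(x_j,\rho_j),\qquad G_j^*=B(x_j,2\rho_j).
\]
The balls $G_j^*$ are pairwise disjoint: for $i<j$,
\[
|x_i-x_j|\ge|x_i-x_{i+1}|=4\cdot2^{-i-4}R>3\cdot2^{-i-4}R=2\rho_i+2\rho_{i+1}\ge2\rho_i+2\rho_j .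
\]
They lie in $B_{R/2}$, because $|x_j-x_0|+2\rho_j=\frac58\,2^{-j}R<\frac R2$.

Let $A>0$ and $r_j\in(0,\rho_j/2]$ be parameters, to be fixed in Section~\ref{sec:barrier}. Put $S_j=B(x_j,r_j)$, $S=\bigcup_{j\ge1}S_j$, and
\[
a=\begin{cases}1&\text{on }S,\\-A&\text{on }B_R\setminus S,\\0&\text{on }\Omega\setminus B_R,\end{cases}
\]
and define
\begin{equation}\label{eq:f}
f(x,\xi)=a(x)|\xi|^{\beta-1}\xi+\mathbf{1}_D(x)|\xi|^{q-1}\xi,\qquad f(x,0)=0 .
\end{equation}
This $f$ is Carath\'eodory and odd in $\xi$. Since $|\xi|^\beta\le1+|\xi|^q$, we have $|f|\le\max(1,A)|\xi|^\beta+|\xi|^q\le(1+\max(1,A))(1+|\xi|^q)$, so $f\in\mathcal{A}_q$. The energy is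
\begin{equation}\label{eq:J}
J_{\lambda f}(u)=\frac12\|u\|^2-\frac\lambda p\int_\Omega a|u|^p-\frac\lambda{q+1}\int_D|u|^{q+1}.
\end{equation}

The three regions have separate roles. On $S_j$ we have $F(x,\xi)=\frac1p|\xi|^p$, which is condition (ii) of Lemma~\ref{lem:flip}. On $B_R\setminus S$ the absorption will empty the annuli $G_j^*\setminus G_j$. On $D$ the superlinear term makes $J_{\lambda f}$ unbounded below. It is kept away from $B_{2R}$ for the following reason. In $B_{2R}$ the equation reads $-\Delta w=\lambda a|w|^{\beta-1}w$, whose right side is homogeneous of degree $\beta$ in $w$, so $\lambda^{-1/(1-\beta)}w$ solves the same equation with $\lambda=1$. A second term of degree $q$ would spoil this scaling. What remains is to bound $\lambda^{-1/(1-\beta)}w$ independently of $\lambda$.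

For a bounded open set $G$, call $\varphi$ a \emph{test function in $G$} if $0\le\varphi\in W^{1,2}(G)\cap L^\infty(G)$ and $\varphi$ has compact support in $G$. For $N\in W^{1,2}(G)$ and $g\in L^1_{\mathrm{loc}}(G)$, ``$-\Delta N\le g$ weakly in $G$'' means $\int\nabla N\cdot\nabla\varphi\le\int g\varphi$ for all test functions $\varphi$ in $G$; the reverse inequality is defined in the same way. We need the local boundedness of subsolutions, for the operator $\Delta+1$ with right-hand side $-1$.

\begin{lemma}[{\cite[Theorem~8.17]{GT}}]\label{lem:GT}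
There is $C_0=C_0(n,R)$ such that every $N\in W^{1,2}(B_{2R})$ with $N\ge0$ and $-\Delta N\le1+N$ weakly in $B_{2R}$ satisfies $\operatorname{ess\,sup}_{B_R}N\le C_0\big(1+\|N\|_{L^2(B_{2R})}\big)$.
\end{lemma}

Define
\begin{equation}\label{eq:KM}
K=\frac{q-\beta}{q-1}\,|\Omega|^{(1-\beta)/2}C_P^{1+\beta},\qquad M=C_0\big(1+C_PK^{1/(1-\beta)}\big).
\end{equation}
These constants depend neither on $\lambda$ nor on $A$ and the $r_j$. The two lemmas below hold for every choice of the parameters, because they use $a$ only through the inequality $a\le1$.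

\begin{lemma}\label{lem:energy}
Let $\lambda>0$ and let $w$ be a local minimum of $J_{\lambda f}$. Then $\|w\|^{1-\beta}\le K\lambda$.
\end{lemma}

The first-order condition along the ray through $w$ expresses $\|w\|^2$ as the sum of a sublinear and a superlinear term, and by itself it does not control the latter. The second-order condition does, and this is where minimality is used beyond the equation.

\begin{proof}
Put $P=\int_\Omega a|w|^p$ and $Q=\int_D|w|^{q+1}$. By \eqref{eq:J}, the function
\[
g(t)=J_{\lambda f}(tw)=\frac{t^2}2\|w\|^2-\frac{\lambda t^p}pP-\frac{\lambda t^{q+1}}{q+1}Q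
\]
is smooth on $(0,\infty)$, and it has a local minimum at $t=1$. The conditions $g'(1)=0$ and $g''(1)\ge0$ read
\[
\|w\|^2=\lambda(P+Q),\qquad\|w\|^2\ge\lambda(\beta P+qQ).
\]
Together they give $(q-1)Q\le(1-\beta)P$, and since $q>1$,
\[
\|w\|^2\le\lambda\Big(1+\frac{1-\beta}{q-1}\Big)P=\lambda\,\frac{q-\beta}{q-1}\,P .
\]
By $a\le1$, H\"older's inequality and the Poincar\'e inequality,
\[
P\le\int_\Omega|w|^p\le|\Omega|^{1-p/2}\|w\|_{L^2}^p\le|\Omega|^{(1-\beta)/2}C_P^{1+\beta}\|w\|^{1+\beta}.
\]
Thus $\|w\|^2\le K\lambda\|w\|^{1+\beta}$, which gives the claim if $w\ne0$; for $w=0$ there is nothing to prove.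
\end{proof}

The power of $\lambda$ in this bound matches the scaling of the equation in $B_{2R}$. Since $w$ may change sign, we pass to $|w|$, which satisfies a one-sided inequality and treats both signs at once.

\begin{lemma}\label{lem:sup}
Let $\lambda>0$, let $w$ be a local minimum of $J_{\lambda f}$, and put $N=\lambda^{-1/(1-\beta)}|w|$. Then $0\le N\le M$ a.e.\ in $B_R$, and
\begin{equation}\label{eq:sub}
-\Delta N\le-AN^\beta+(1+A)M^\beta\mathbf{1}_S\quad\text{weakly in }B_R .
\end{equation}
\end{lemma}

\begin{proof}
For $\varepsilon>0$ let $h_\varepsilon(t)=t(t^2+\varepsilon^2)^{-1/2}$. Then $|h_\varepsilon|\le1$, $h_\varepsilon(t)\to\operatorname{sgn}t$ as $\varepsilon\to0$, and $h_\varepsilon'(t)=\varepsilon^2(t^2+\varepsilon^2)^{-3/2}$ is positive and bounded. Let $\varphi$ be a test function in $B_{2R}$. The product $\psi=\varphi h_\varepsilon(w)$ of two bounded $W^{1,2}$ functions has compact support in $B_{2R}$, so $\psi\in X$. Lemma~\ref{lem:basic}(2), together with $D\cap B_{2R}=\emptyset$ and $w\,h_\varepsilon(w)=|w|\,|h_\varepsilon(w)|$, gives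
\[
\int h_\varepsilon(w)\nabla w\cdot\nabla\varphi+\int h_\varepsilon'(w)|\nabla w|^2\varphi=\lambda\int a|w|^\beta|h_\varepsilon(w)|\varphi .
\]
Drop the second term, which is nonnegative, and let $\varepsilon\to0$. The remaining integrands are dominated by $|\nabla w||\nabla\varphi|$ and $|a||w|^\beta\varphi$, and they converge pointwise to $\operatorname{sgn}(w)\nabla w\cdot\nabla\varphi=\nabla|w|\cdot\nabla\varphi$ and $a|w|^\beta\varphi$. Hence $-\Delta|w|\le\lambda a|w|^\beta$ weakly in $B_{2R}$. Multiply by $\lambda^{-1/(1-\beta)}$ and substitute $|w|^\beta=\lambda^{\beta/(1-\beta)}N^\beta$. The exponent of $\lambda$ on the right is $1-\frac1{1-\beta}+\frac\beta{1-\beta}=0$, so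
\begin{equation}\label{eq:scaled}
-\Delta N\le aN^\beta\quad\text{weakly in }B_{2R}.
\end{equation}
As $aN^\beta\le N^\beta\le1+N$, Lemma~\ref{lem:GT} applies. By Lemma~\ref{lem:energy},
\[
\|N\|_{L^2(B_{2R})}\le C_P\lambda^{-1/(1-\beta)}\|w\|\le C_PK^{1/(1-\beta)},
\]
and therefore $N\le M$ a.e.\ in $B_R$. Finally $a=-A+(1+A)\mathbf{1}_S$ on $B_R$, so $aN^\beta\le-AN^\beta+(1+A)M^\beta\mathbf{1}_S$ there, and \eqref{eq:scaled} gives \eqref{eq:sub}.
\end{proof}

In \eqref{eq:sub} the source no longer depends on $N$, and the right side is a nonincreasing function of $N$. This monotonicity is what a comparison argument needs.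

\section{The barrier}\label{sec:barrier}

We look for a function $V\ge0$ on $B_R$ that satisfies the inequality opposite to \eqref{eq:sub}, is at least $M$ near $\partial B_R$, and vanishes on the annuli $G_j^*\setminus G_j$. The profile $t_+^m$ of Example~\ref{ex:dead} is used twice: once rising from $\partial B_{R/2}$ outward, to dominate the values near $\partial B_R$, and once in each $G_j$, rising from $\partial G_j$ inward to a peak at $x_j$. At a conical peak, $-\Delta$ blows up like $1/|x-x_j|$, and this absorbs the bounded source $(1+A)M^\beta$ on a small enough ball $S_j$.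

Fix the parameters as follows:
\begin{equation}\label{eq:choice}
k=M\Big(\frac4R\Big)^m,\quad A=m(m+n-2)k^{1-\beta},\quad r_j=\min\Big\{\frac{\rho_j}2,\ \frac{km(n-1)(\rho_j/2)^{m-1}}{(1+A)M^\beta}\Big\}.
\end{equation}
There is no circularity, since $M$ was defined without reference to $A$ and the $r_j$. We shall use three consequences:
\begin{equation}\label{eq:three}
k\Big(\frac R4\Big)^m=M,\qquad Ak^\beta=km(m+n-2),\qquad\frac{km(n-1)(\rho_j/2)^{m-1}}{r_j}\ge(1+A)M^\beta .
\end{equation}
Define on $B_R$
\[
V_0(x)=k\big(|x-x_0|-\tfrac R2\big)_+^m,\qquad V_j(x)=k\big(\rho_j-|x-x_j|\big)_+^m\ \ (j\ge1),\qquad V=\sum_{j\ge0}V_j ;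
\]
see Figure~\ref{fig:V}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=0.9,yscale=0.9]
\draw[gray!60,line width=4pt] (2.25,0)--(2.625,0) (3.375,0)--(3.75,0) (1.125,0)--(1.3125,0) (1.6875,0)--(1.875,0) (0.5625,0)--(0.656,0) (0.844,0)--(0.9375,0);
\draw[->] (0,0)--(12.4,0) node[right] {$t$};
\draw[dashed] (0,2) node[left] {$M$} --(12,2);
\draw[dotted] (9,0)--(9,2);
\draw[thick] plot[domain=0:3.5,samples=30] ({6+\x},{0.074*\x*\x*\x}) node[right] {$V_0$};
\draw[thick] plot[domain=-1:1,samples=41] ({3+0.375*\x},{1.3*(1-abs(\x))*(1-abs(\x))*(1-abs(\x))});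
\draw[thick] plot[domain=-1:1,samples=41] ({1.5+0.1875*\x},{0.8*(1-abs(\x))*(1-abs(\x))*(1-abs(\x))});
\draw[thick] plot[domain=-1:1,samples=21] ({0.75+0.094*\x},{0.45*(1-abs(\x))*(1-abs(\x))*(1-abs(\x))});
\node[above] at (3,1.3) {$V_1$};
\node[above] at (1.5,0.8) {$V_2$};
\node[above] at (0.75,0.45) {$V_3$};
\node[below=3pt] at (0,0) {$0$};
\node[below=3pt] at (1.5,0) {$\frac R8$};
\node[below=3pt] at (3,0) {$\frac R4$};
\node[below=3pt] at (6,0) {$\frac R2$};
\node[below=3pt] at (9,0) {$\frac{3R}4$};
\node[below=3pt] at (12,0) {$R$};
\end{tikzpicture}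
\caption{The barrier $V$ along the segment $x_0+te$, $0\le t<R$ (heights not to scale). It consists of an outer part $V_0$, which exceeds $M$ beyond $t=3R/4$, and infinitely many peaks $V_j$ centered at $t=2^{-j-1}R$, of which three are drawn. It vanishes elsewhere, in particular on the annuli around the peaks (gray), so any $N$ with $0\le N\le V$ vanishes on these annuli.}
\label{fig:V}
\end{figure}

\begin{lemma}\label{lem:barrier}
The function $V$ is Lipschitz on $B_R$, vanishes on $G_j^*\setminus G_j$ for every $j\ge1$, satisfies $V\ge M$ on $B_R\setminus B_{3R/4}$, and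
\begin{equation}\label{eq:super}
-\Delta V\ge-AV^\beta+(1+A)M^\beta\mathbf{1}_S\quad\text{weakly in }B_R .
\end{equation}
\end{lemma}

\begin{proof}
The sets $\{V_0>0\}=B_R\setminus\overline{B_{R/2}}$ and $\{V_j>0\}=G_j\subset B_{R/2}$ are pairwise disjoint, and none of them meets an annulus $G_i^*\setminus G_i$, because the $G_i^*$ are disjoint and lie in $B_{R/2}$. So $V=0$ on the annuli, $V=\sup_jV_j$, and $V^\beta=\sum_jV_j^\beta$. Each $V_j$ is Lipschitz on $B_R$ with constant $L=km(R/2)^{m-1}$, hence so is their supremum $V$. The partial sums of $\sum_jV_j$ converge uniformly, since $\max V_j=k\rho_j^m\to0$, and the partial sums of $\sum_j\nabla V_j$ converge a.e.\ and are bounded by $L$. Hence $\nabla V=\sum_j\nabla V_j$ in $L^2(B_R)$. For $|x-x_0|\ge\frac34R$ we have $V=V_0\ge k(R/4)^m=M$.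

For \eqref{eq:super} recall that the Laplacian of $\phi(r)$, with $r$ the distance to a point, is $\phi''(r)+\frac{n-1}r\phi'(r)$, and that $t\mapsto t_+^m$ is $C^2$ because $m>2$.

\emph{The outer part.} $V_0$ is $C^2$ on $B_R$, since it vanishes near $x_0$. With $r=|x-x_0|>s:=\frac R2$ and $\frac{r-s}r\le1$,
\[
\Delta V_0=km\Big[(m-1)(r-s)^{m-2}+\frac{n-1}r(r-s)^{m-1}\Big]\le km(m+n-2)(r-s)^{m-2}=AV_0^\beta ,
\]
by \eqref{eq:three} and $\beta m=m-2$. For $r\le s$ both sides vanish. Hence, for $0\le\varphi\in C_c^\infty(B_R)$,
\begin{equation}\label{eq:V0}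
\int\nabla V_0\cdot\nabla\varphi=-\int\varphi\,\Delta V_0\ge-A\int V_0^\beta\varphi .
\end{equation}

\emph{The peaks.} Let $j\ge1$ and $r=|x-x_j|$. The function $V_j$ is $C^2$ off $x_j$, and for $0<r<\rho_j$,
\[
-\Delta V_j+AV_j^\beta=km\frac{n-1}r(\rho_j-r)^{m-1}+\big[Ak^\beta-km(m-1)\big](\rho_j-r)^{m-2}.
\]
The bracket equals $km(n-1)>0$ by \eqref{eq:three}, so both terms are nonnegative. For $0<r<r_j\le\rho_j/2$, the first term is at least $km(n-1)(\rho_j/2)^{m-1}/r_j\ge(1+A)M^\beta$. For $r\ge\rho_j$ both $\Delta V_j$ and $V_j$ vanish. Thus $-\Delta V_j\ge-AV_j^\beta+(1+A)M^\beta\mathbf{1}_{S_j}$ pointwise off $x_j$. The point $x_j$ contributes nothing to the weak Laplacian. Indeed, for $\varphi\in C_c^\infty(B_R)$ and small $\delta>0$, the divergence theorem gives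
\[
\int_{r>\delta}\nabla V_j\cdot\nabla\varphi=-\int_{r>\delta}\varphi\,\Delta V_j+\int_{r=\delta}\varphi\,\partial_\nu V_j .
\]
The boundary term is at most $L\|\varphi\|_{L^\infty}$ times the area of the sphere, which is $O(\delta^{n-1})$, and $|\Delta V_j|\le C_j(1+1/r)$ is integrable. Letting $\delta\to0$ we obtain, for $0\le\varphi\in C_c^\infty(B_R)$,
\begin{equation}\label{eq:Vj}
\int\nabla V_j\cdot\nabla\varphi=-\int\varphi\,\Delta V_j\ge\int\big[-AV_j^\beta+(1+A)M^\beta\mathbf{1}_{S_j}\big]\varphi .
\end{equation}

\emph{Summation.} Add \eqref{eq:V0} and \eqref{eq:Vj} over $j\ge1$. The left sides sum to $\int\nabla V\cdot\nabla\varphi$. The brackets on the right are uniformly bounded and vanish outside the disjoint balls $G_j$, so by dominated convergence the right sides sum to $\int[-AV^\beta+(1+A)M^\beta\mathbf{1}_S]\varphi$. This is \eqref{eq:super} for smooth $\varphi$. A general test function is the $W^{1,2}$ limit of its nonnegative mollifications, and both sides pass to the limit because $\nabla V$ and the right side of \eqref{eq:super} are bounded.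
\end{proof}

The maximum-point argument of Example~\ref{ex:dead} is not available, since $N$ is only in $W^{1,2}$. Its weak form is to test with $(N-V)_+$.

\begin{proposition}\label{prop:dead}
Let $f$ be given by \eqref{eq:f}, \eqref{eq:KM} and \eqref{eq:choice}, let $\lambda>0$, and let $w$ be a local minimum of $J_{\lambda f}$. Then $w=0$ a.e.\ in $G_j^*\setminus G_j$ for every $j\ge1$.
\end{proposition}

\begin{proof}
Let $N=\lambda^{-1/(1-\beta)}|w|$ and $\varphi=(N-V)_+\in W^{1,2}(B_R)$. By Lemmas~\ref{lem:sup} and~\ref{lem:barrier}, $0\le\varphi\le M$, and $\varphi=0$ a.e.\ outside $B_{3R/4}$, where $V\ge M\ge N$. So $\varphi$ is a test function in $B_R$. Subtract \eqref{eq:super} from \eqref{eq:sub}, both tested with $\varphi$. The source terms cancel, and $\nabla(N-V)\cdot\nabla\varphi=|\nabla\varphi|^2$ a.e., so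
\[
\int_{B_R}|\nabla\varphi|^2\le-A\int_{B_R}(N^\beta-V^\beta)\,(N-V)_+\le0 ,
\]
because $N^\beta>V^\beta$ where $N>V$. Since $\varphi\in W^{1,2}_0(B_R)$, the Poincar\'e inequality gives $\varphi=0$. Thus $N\le V$ a.e.\ in $B_R$, and $V$ vanishes on the annuli.
\end{proof}

\section{Proofs of Theorems~\ref{thm:A} and~\ref{thm:B}}\label{sec:end}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $f$ be as in Proposition~\ref{prop:dead}; it belongs to $\mathcal{A}_q$ and is odd in $\xi$. Fix $\lambda>0$ and write $J=J_{\lambda f}$.

\emph{The range of $J$.} For $0\ne\varphi\in C_c^\infty(D)$ we have $a=0$ on the support of $\varphi$, so \eqref{eq:J} gives $J(t\varphi)=\frac{t^2}2\|\varphi\|^2-\frac{\lambda t^{q+1}}{q+1}\int|\varphi|^{q+1}\to-\infty$ as $t\to\infty$, since $q>1$. For $0\ne\varphi\in C_c^\infty(B_{2R}\setminus\overline{B_R})$, both $a$ and $\mathbf{1}_D$ vanish on the support, so $J(t\varphi)=\frac{t^2}2\|\varphi\|^2\to+\infty$. As $J$ is continuous on the connected space $X$, it takes every real value.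

\emph{No strict local minima.} Let $w$ be a local minimum of $J$. We apply Lemma~\ref{lem:flip} to the disjoint balls $G_j$. Condition (ii) holds because $F(x,\xi)=\frac1p|\xi|^p$ on $S_j\subset G_j$. For (i), take $\eta\in C_c^\infty(G_j^*)$ with $\eta=1$ on $G_j$. Then $\eta w\in X$ and $\nabla(\eta w)=\eta\nabla w+w\nabla\eta$. On $G_j$ we have $\eta w=w$ and $\nabla(\eta w)=\nabla w$. On $G_j^*\setminus G_j$, Proposition~\ref{prop:dead} gives $w=0$ a.e., hence $\nabla w=0$ a.e., so $\eta w$ and its gradient vanish. Outside $G_j^*$ they vanish with $\eta$. Thus $w\mathbf{1}_{G_j}=\eta w\in X$, with gradient $\mathbf{1}_{G_j}\nabla w$. By Lemma~\ref{lem:flip}, $w$ is not strict.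

\emph{No isolated points.} By Theorem~\ref{thm:C}(1), a point that is isolated in $J^{-1}(r)$, for $\tau_s$ or for the norm, is a strict local minimum of $J$, and there is none.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
If $1<q<\frac{n+2}{n-2}$, Theorem~\ref{thm:A} provides $f$. If $q=\frac{n+2}{n-2}$, which exceeds $1$, apply Theorem~\ref{thm:A} with some $q'\in(1,q)$; then $f\in\mathcal{A}_{q'}\subset\mathcal{A}_q$, because $1+|\xi|^{q'}\le2(1+|\xi|^q)$.

Let $q\le1$ and $f\in\mathcal{A}_q$. Then $|f(x,\xi)|\le C_f(1+|\xi|^q)\le2C_f(1+|\xi|)$, so $|F(x,\xi)|\le2C_f(|\xi|+\frac12\xi^2)\le2C_f(1+\xi^2)$, and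
\[
J_{\lambda f}(u)\ge\big(\tfrac12-2\lambda C_fC_P^2\big)\|u\|^2-2\lambda C_f|\Omega| .
\]
For $\lambda>0$ with $4\lambda C_fC_P^2\le1$ the functional is bounded below, so (P) fails.
\end{proof}

\begin{remark}
The hypotheses enter as follows. Subcriticality gives the sequential weak continuity of $\Phi_f$, on which all of Theorem~\ref{thm:C} rests. The condition $q>1$ gives unboundedness below, and it lets the second-order condition control the superlinear term in Lemma~\ref{lem:energy}. Oddness of $f$ is used for the equality of energies in Lemma~\ref{lem:flip} and for the passage to $|w|$ in Lemma~\ref{lem:sup}. The condition $\beta<1$ is used four times: it makes the pieces $w_j$ nonzero, it turns $\|w\|^2\le K\lambda\|w\|^{1+\beta}$ into an upper bound, it provides the scaling that removes $\lambda$, and it makes the profile $t_+^m$ available. Infinitely many balls are needed because finitely many would produce only finitely many sign reversals of $w$, which cannot accumulate at $w$.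
\end{remark}

\begin{thebibliography}{9}

\bibitem{GT}
Gilbarg and Trudinger, \emph{Elliptic PDE of Second Order}.

\bibitem{Ricceri}
Biagio Ricceri, \emph{Three topological problems about integral functionals on Sobolev spaces}, arXiv:math/0412560 (2004).

\end{thebibliography}
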